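\title{Twin-free hypergraphs that need three edge weights}

\begin{abstract}
Assign positive integer weights to the edges of an $r$-uniform hypergraph and color each vertex by the sum of the weights of the edges that contain it. It has been conjectured that for $r\ge 3$ the weights $1$ and $2$ suffice to leave no edge monochromatic, provided that no two vertices lie in exactly the same edges. We disprove this with a $2$-regular $3$-uniform hypergraph built from the flags of the Fano plane and a $3$-regular $4$-uniform hypergraph built from four triangular prisms; both need exactly three weights. For $r=3$ there are infinitely many connected counterexamples. In the other direction, two weights suffice when the maximum degree is at most $2$ and $r\ge 4$, and when the maximum degree is bounded and $r$ is large.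
\end{abstract}

\section{Introduction}\label{sec:intro}

All hypergraphs in this paper are finite. An \emph{$r$-uniform hypergraph} $\mathcal{H}$ consists of a vertex set $V(\mathcal{H})$ and a set $E(\mathcal{H})$ of $r$-element subsets of $V(\mathcal{H})$, its \emph{edges}; repeated edges are not allowed. For a vertex $v$ we write $S_v$ for the set of edges that contain $v$. The \emph{degree} of $v$ is $|S_v|$, and $\mathcal{H}$ is \emph{$d$-regular} if every vertex has degree $d$. The \emph{incidence graph} of $\mathcal{H}$ is the bipartite graph on $V(\mathcal{H})\cup E(\mathcal{H})$ in which $v$ is adjacent to $e$ when $v\in e$, and $\mathcal{H}$ is \emph{connected} if its incidence graph is.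

A \emph{weighting} is a function $w\colon E(\mathcal{H})\to\mathbb{R}$. It gives each vertex $v$ the \emph{color}
\[
\sigma(v)=\sum_{e\in S_v}w(e).
\]
An edge is \emph{monochromatic} if all its vertices have the same color, and $w$ is \emph{proper} if no edge is monochromatic. The hypergraph $\mathcal{H}$ is \emph{nice} if it has a proper weighting with integer values, and for a nice $\mathcal{H}$ we let $\chi^e(\mathcal{H})$ be the least $k$ for which there is a proper weighting with values in $\{1,\dots,k\}$. With all weights equal to $1$ the color of a vertex is its degree, so $\chi^e(\mathcal{H})=1$ means that every edge contains two vertices of different degrees. In general $\chi^e$ measures how far the degrees must be distorted, by counting edges with multiplicity, before this becomes true.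

Two vertices $u\ne v$ are \emph{twins} if $S_u=S_v$, and $\mathcal{H}$ is \emph{twin-free} if it has no twins. Twins have the same color under every weighting, and they are the only obstruction to being nice.

\begin{lemma}\label{lem:nice}
Let $r\ge 2$. An $r$-uniform hypergraph is nice if and only if every edge contains two vertices that are not twins, and then it has a proper weighting with positive integer values. In particular every twin-free $r$-uniform hypergraph is nice.
\end{lemma}

\begin{proof}
An edge whose vertices are pairwise twins is monochromatic under every weighting. Conversely, give the edges the weights $2^1,2^2,2^3,\dots$. The binary expansion of $\sigma(v)$ then determines $S_v$, so two vertices have the same color only if they are twins.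
\end{proof}

When do the weights $1$ and $2$ suffice? For $r\ge 3$ let
\[
\mathfrak{B}^r=\{\mathcal{H}:\ \mathcal{H}\text{ is a nice $r$-uniform hypergraph with }\chi^e(\mathcal{H})>2\}.
\]
It is known (Bennett, Dudek et al.) that $\mathfrak{B}^r\neq\emptyset$. The next two examples show how twins produce members of $\mathfrak{B}^r$ from ordinary graphs; both return later.

\begin{example}[Cycles]\label{ex:cycle}
Let $r=2$ and let $C_n$, $n\ge3$, be the cycle with edges $e_0,\dots,e_{n-1}$ in cyclic order. The two ends of $e_i$ have colors $w(e_{i-1})+w(e_i)$ and $w(e_i)+w(e_{i+1})$, so $w$ is proper if and only if $w(e_{i-1})\ne w(e_{i+1})$ for all $i$. If only two values are available, the weight must change at each step $i\mapsto i+2$. These steps return to the start after $n/\gcd(n,2)$ moves, so a proper weighting with two values exists exactly when this number is even, that is, when $4\mid n$. In $C_3$ the three weights must be pairwise distinct. In $C_6$ the weights of $e_0,e_2,e_4$ must be pairwise distinct, and so must those of $e_1,e_3,e_5$; the weights $1,1,2,2,3,3$ achieve this. Thus $\chi^e(C_3)=\chi^e(C_6)=3$.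
\end{example}

\begin{example}[Inflation]\label{ex:inflate}
Let $r\ge 3$. Number the vertices of $C_6$ cyclically and replace each of the three odd-numbered vertices by $r-1$ copies, each lying in the same two edges as the original. Every edge now has $r$ vertices and shows the same two colors as before, so the proper weightings are those of $C_6$. This is a member of $\mathfrak{B}^r$ with maximum degree $2$, $\chi^e=3$, and many twins.
\end{example}

An edge $\{v_1,\dots,v_r\}$ is monochromatic when the weights satisfy the $r-1$ linear equations $\sigma(v_1)=\sigma(v_j)$, $2\le j\le r$. In Example~\ref{ex:inflate} these are one equation repeated. In a twin-free hypergraph they are nontrivial and pairwise different, and if they are linearly independent then a uniformly random weighting by $1$ and $2$ satisfies them with probability at most $2^{-(r-1)}$ (Lemma~\ref{lem:coordinates}). It is therefore natural to guess that twins are what makes a third weight necessary. This is the conjecture of Kalkowski et al., which we take from the paper of Davoodi and Maherani~\cite{DM}.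

\begin{quote}
\textbf{Conjecture.} For every $r\ge3$ there is no twin-free hypergraph in $\mathfrak{B}^r$.
\end{quote}

By Lemma~\ref{lem:nice}, the conjecture says that $\chi^e(\mathcal{H})\le2$ for every twin-free $r$-uniform hypergraph $\mathcal{H}$ with $r\ge3$. It is false for $r=3$ and for $r=4$.

\begin{theorem}\label{thm:three}
There is a connected, twin-free, $2$-regular, $3$-uniform hypergraph $\mathcal{H}_3$ with $21$ vertices and $14$ edges such that $\chi^e(\mathcal{H}_3)=3$. For no two real numbers $\alpha\neq\beta$ does $\mathcal{H}_3$ have a proper weighting with values in $\{\alpha,\beta\}$.
\end{theorem}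

\begin{theorem}\label{thm:four}
There is a connected, twin-free, $3$-regular, $4$-uniform hypergraph $\mathcal{H}_4$ with $28$ vertices and $21$ edges such that $\chi^e(\mathcal{H}_4)=3$. For no two real numbers $\alpha\neq\beta$ does $\mathcal{H}_4$ have a proper weighting with values in $\{\alpha,\beta\}$.
\end{theorem}

The two examples defeat the heuristic in different ways. In $\mathcal{H}_3$ the two equations of each edge are independent, but the probability $1/4$ is not small enough. In $\mathcal{H}_4$ the three equations of some edges have rank only $2$. The first example is not isolated.

\begin{theorem}\label{thm:infinite}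
The class $\mathfrak{B}^3$ contains infinitely many connected twin-free hypergraphs, all of them $2$-regular.
\end{theorem}

The remaining two theorems give ranges in which the conjectured bound does hold. We write $\mathrm{e}$ for the base of the natural logarithm.

\begin{theorem}\label{thm:degtwo}
If $r\ge4$, every twin-free $r$-uniform hypergraph of maximum degree at most $2$ has $\chi^e\le2$. Hence the maximum degree $3$ of $\mathcal{H}_4$ is the smallest possible for a twin-free member of $\mathfrak{B}^4$.
\end{theorem}

\begin{theorem}\label{thm:lll}
Let $r\ge3$ and $\Delta\ge2$ be integers with
\begin{equation}\label{eq:lllhyp}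
2^{\,r^{1/(\Delta-1)}}\ \ge\ 2\mathrm{e}\,(\Delta-1)^2r^2 .
\end{equation}
Then every twin-free $r$-uniform hypergraph of maximum degree at most $\Delta$ has $\chi^e\le2$. For fixed $\Delta$, inequality~\eqref{eq:lllhyp} holds for all sufficiently large $r$.
\end{theorem}

By Example~\ref{ex:inflate}, both theorems fail for nice hypergraphs with twins, and by Theorem~\ref{thm:three} the bound $r\ge4$ in Theorem~\ref{thm:degtwo} cannot be lowered to $3$. We do not determine whether $\mathfrak{B}^r$ has a twin-free member for a given $r\ge5$. Any such member has a vertex of degree at least $3$ by Theorem~\ref{thm:degtwo}, and by Theorem~\ref{thm:lll} its maximum degree exceeds any fixed $\Delta$ once $r$ is large enough.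

Section~\ref{sec:stars} translates the case of maximum degree $2$ into a question about neighborhoods in $r$-regular graphs. The answer to that question is negative for $r=3$ (Section~\ref{sec:fano}, Theorems~\ref{thm:three} and~\ref{thm:infinite}) and positive for $r\ge4$ (Section~\ref{sec:even}, Theorem~\ref{thm:degtwo}). Section~\ref{sec:prism} constructs $\mathcal{H}_4$, and Section~\ref{sec:lll} makes the random heuristic precise.

\section{Degree two: neighborhoods in a regular graph}\label{sec:stars}

In Example~\ref{ex:cycle} the weight of $e_i$ contributes equally to both ends of $e_i$ and cancels; what decides the matter is the weights of the neighboring edges. When every vertex has degree $2$, each vertex of an edge $e$ sees exactly one edge besides $e$, and the condition that $e$ is not monochromatic loses all arithmetic content: it says only that these $r$ other edges do not all carry the same weight. To record which edge neighbors which, we exchange the roles of vertices and edges.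

\emph{Graph} means finite simple graph, and $N_G(x)$ is the set of neighbors of $x$ in $G$. Let $G$ be an $r$-regular graph with $r\ge2$. Its \emph{star hypergraph} $G^*$ has the edges of $G$ as vertices, and for each $x\in V(G)$ it has the edge $E_x$ consisting of the $r$ edges of $G$ at $x$.

\begin{lemma}\label{lem:star}
Let $G$ be an $r$-regular graph, $r\ge2$. Then $G^*$ is an $r$-uniform, $2$-regular, twin-free hypergraph with $|E(G)|$ vertices and $|V(G)|$ edges, and it is connected if $G$ is. If $w\colon V(G)\to\mathbb{R}$ is regarded as the weighting $E_x\mapsto w(x)$ of $G^*$, then $E_x$ is monochromatic if and only if $w$ is constant on $N_G(x)$.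
\end{lemma}

\begin{proof}
For $x\neq y$ the stars $E_x$ and $E_y$ have at most the element $xy$ in common, and they have $r\ge2$ elements, so they are distinct. The vertex $xy$ of $G^*$ lies in $E_x$ and $E_y$ and in no other star; hence $G^*$ is $2$-regular, and the pair of stars determines the vertex, so there are no twins. The incidence graph of $G^*$ is $G$ with every edge subdivided once, which is connected if $G$ is. Finally, the colors in $E_x$ are the numbers $w(x)+w(y)$ with $y\in N_G(x)$.
\end{proof}

A \emph{$2$-coloring} of a set is a map to a two-element set. By the lemma, $G^*$ has a proper weighting with two values if and only if $V(G)$ has a $2$-coloring in which no neighborhood is monochromatic, and it does not matter which two values are used. Conversely, regular graphs control every twin-free hypergraph of maximum degree $2$.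

\begin{lemma}\label{lem:reduce}
Let $r\ge3$, and suppose that the vertices of every $r$-regular graph have a $2$-coloring in which no neighborhood is monochromatic. Then every twin-free $r$-uniform hypergraph $\mathcal{H}$ of maximum degree at most $2$ has $\chi^e(\mathcal{H})\le2$.
\end{lemma}

\begin{proof}
We may assume that $\mathcal{H}$ has an edge; vertices of degree $0$ lie in no edge and play no role. Define a graph $G$ on the vertex set $E(\mathcal{H})$ by joining $e$ and $f$ whenever $S_v=\{e,f\}$ for some vertex $v$ of degree $2$. Twin-freeness is used twice. Distinct vertices of degree $2$ give distinct pairs $\{e,f\}$, so the neighbors of $e$ in $G$ correspond bijectively to the vertices of degree $2$ in $e$. And $e$ contains at most one vertex of degree $1$, since two of them would both have $S_v=\{e\}$. Hence $\deg_G(e)\in\{r-1,r\}$.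

To make $G$ regular, take two disjoint copies of it and join the two copies of each vertex of degree $r-1$. The result $G^+$ is an $r$-regular graph, and a vertex of degree $r$ in the first copy has the same neighborhood in $G^+$ as in that copy. Color $V(G^+)$ with $1$ and $2$ so that no neighborhood is monochromatic, and let $w$ be the restriction to the first copy. Then $w$ is not constant on $N_G(e)$ whenever $\deg_G(e)=r$.

This $w$ is a proper weighting of $\mathcal{H}$. If $\deg_G(e)=r$, the colors in $e$ are $w(e)+w(f)$ with $f\in N_G(e)$, and they are not all equal. If $\deg_G(e)=r-1$, then $e$ contains a vertex of degree $1$, of color $w(e)$, and a vertex of degree $2$, of color $w(e)+w(f)>w(e)$ for some $f$.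
\end{proof}

We want graphs whose neighborhoods cannot all be split. Bipartite graphs let us prescribe half of the neighborhoods at will. Let $X$ be an $r$-uniform, $r$-regular hypergraph; to avoid confusion we call its vertices \emph{points} and its edges \emph{blocks}. We say that $X$ is \emph{$2$-colorable} if its points have a $2$-coloring with no monochromatic block. The incidence graph $I(X)$ is $r$-regular, and we set
\[
\mathcal{H}(X)=I(X)^*.
\]
The vertices of $\mathcal{H}(X)$ are the \emph{flags} $(p,L)$ with $p$ a point of the block $L$. Its edges are $E_p=\{(p,L):L\ni p\}$ for the points $p$ and $E_L=\{(p,L):p\in L\}$ for the blocks $L$.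

\begin{lemma}\label{lem:flags}
Let $X$ be an $r$-uniform, $r$-regular hypergraph, $r\ge2$, that is not $2$-colorable. Then $\mathcal{H}(X)$ has no proper weighting with values in a two-element set.
\end{lemma}

\begin{proof}
Let $w$ take values in $\{\alpha,\beta\}$. The map $p\mapsto w(E_p)$ is a $2$-coloring of the points, so it is constant on some block $L$. The neighborhood of $L$ in $I(X)$ is the set of points of $L$, so $E_L$ is monochromatic by Lemma~\ref{lem:star}.
\end{proof}

The case $r=2$ shows the whole mechanism. Let $X$ be the triangle, with points $1,2,3$ and blocks $12,23,31$. It is $2$-uniform, $2$-regular, and not $2$-colorable. Its six flags, with consecutive flags forming the edges $E_1,E_{12},E_2,E_{23},E_3,E_{31}$, make up the cycle $C_6$. Two of the weights $w(E_1),w(E_2),w(E_3)$ agree if only two values are used, say $w(E_1)=w(E_2)=\alpha$, and then both flags $(1,12)$ and $(2,12)$ of $E_{12}$ have color $\alpha+w(E_{12})$. Example~\ref{ex:inflate} raised the uniformity of $C_6$ by copying vertices. To raise it without twins we replace the triangle by a $3$-uniform object with the same properties.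

\section{The Fano plane and the case $r=3$}\label{sec:fano}

The \emph{Fano plane} has as points the seven nonzero vectors of $\mathbb{F}_2^3$ and as blocks, called \emph{lines}, the triples $\{x,y,x+y\}$ with $x\neq y$. The three points of a line sum to zero, so any two of them determine the third: two distinct points lie on exactly one line. The lines through a point $x$ therefore split the other six points into pairs, so $x$ lies on three lines and there are $7\cdot3/3=7$ lines. Two distinct lines meet in exactly one point: through the three points of a line $L$ pass $3\cdot2=6$ further lines, pairwise distinct because two points determine a line, and these are all the lines other than $L$. The Fano plane is connected, since any two points lie on a line.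

\begin{lemma}\label{lem:fano}
The Fano plane is not $2$-colorable.
\end{lemma}

\begin{proof}
Let $R$ be the larger color class, so $|R|\ge4$, and suppose that $R$ contains no line. Let $x\in R$. Each of the three lines through $x$ contains at most one further point of $R$, and these lines cover all points, so $|R|\le 4$. Thus $|R|=4$, and each line through $x$ contains exactly one further point of $R$. As $x\in R$ was arbitrary, every line that meets $R$ has exactly one point outside $R$. The line through two of the three points outside $R$ therefore misses $R$, and it is monochromatic in the other color.
\end{proof}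

\begin{proof}[Proof of Theorem~\ref{thm:three}]
Let $X$ be the Fano plane and $\mathcal{H}_3=\mathcal{H}(X)$. The graph $I(X)$ is connected and $3$-regular with $14$ vertices and $21$ edges, so by Lemma~\ref{lem:star} the hypergraph $\mathcal{H}_3$ is connected, twin-free, $2$-regular and $3$-uniform, with $21$ vertices and $14$ edges. It is nice by Lemma~\ref{lem:nice}. By Lemmas~\ref{lem:flags} and~\ref{lem:fano} it has no proper weighting with values in a two-element set, so $\chi^e(\mathcal{H}_3)\ge3$.

For the upper bound, Lemma~\ref{lem:star} asks for weights in $\{1,2,3\}$ on the points and lines such that no line has its three points equally weighted and no point has its three lines equally weighted. Fix a line $L_0$, give its points the weights $3,1,1$, and give the other four points weight $2$. Then $L_0$ sees the weights $3$ and $1$, and any other line has one point on $L_0$, of weight $1$ or $3$, and two points of weight $2$. Next fix a point $p_0$, give the lines through it the weights $3,1,1$, and give the other four lines weight $2$. Then $p_0$ sees the weights $3$ and $1$, and any other point lies on one line through $p_0$, of weight $1$ or $3$, and on two lines of weight $2$. Hence $\chi^e(\mathcal{H}_3)=3$.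
\end{proof}

The lower bound used only four properties of the Fano plane. Let $\mathcal{X}$ be the class of connected, $3$-uniform, $3$-regular hypergraphs that are not $2$-colorable. To enlarge a member of $\mathcal{X}$ we use Lemma~\ref{lem:fano} as a device for copying a color. Delete a line $M$ from the Fano plane. In a $2$-coloring with none of the six remaining lines monochromatic, $M$ must be monochromatic, so its three points behave like a single point. Each of them has also lost one block. They can thus take the place of a point $p$ of another hypergraph, one in each of the three blocks through $p$.

\begin{lemma}\label{lem:grow}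
If $\mathcal{X}$ has a member with $n$ points, then it has a member with $n+6$ points.
\end{lemma}

\begin{proof}
Let $X\in\mathcal{X}$ have point set $P$ and block set $\mathcal{L}$. Fix $p\in P$ and let $L_1,L_2,L_3$ be the blocks through $p$. Take a Fano plane with point set $P'$ disjoint from $P$ and line set $\mathcal{L}'$, and a line $M=\{q_1,q_2,q_3\}$ in it. Let $X'$ have the point set $(P\setminus\{p\})\cup P'$, of size $|P|+6$, and the blocks
\[
L\in\mathcal{L}\setminus\{L_1,L_2,L_3\},\qquad L_j'=(L_j\setminus\{p\})\cup\{q_j\}\ \ (j=1,2,3),\qquad L\in\mathcal{L}'\setminus\{M\}.
\]
These are distinct triples: $L_j'$ is the only one that contains $q_j$ and meets $P$. Every point lies in three blocks, because a point of $P\setminus\{p\}$ has each $L_j$ through it replaced by $L_j'$, the point $q_j$ loses $M$ and gains $L_j'$, and the other points of $P'$ keep their lines.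

\emph{Connectedness.} Fix $q\in P'\setminus M$. Every other point of $P'$ lies with $q$ on a line, and this line is not $M$. So $P'$ and $\mathcal{L}'\setminus\{M\}$ lie in one component of $I(X')$. The rest of $I(X')$ is a copy of $I(X)-p$ with $L_j'$ in the place of $L_j$. Since $I(X)$ is connected, each component of $I(X)-p$ contains a neighbor $L_j$ of $p$, and $L_j'$ is adjacent to $q_j\in P'$.

\emph{No $2$-coloring.} Suppose that a $2$-coloring of $X'$ has no monochromatic block. By Lemma~\ref{lem:fano} some line of $\mathcal{L}'$ is monochromatic, and it can only be $M$; let $\gamma$ be its color. Keep the colors on $P\setminus\{p\}$ and give $p$ the color $\gamma$. Since $X$ is not $2$-colorable, some block $L\in\mathcal{L}$ is monochromatic. If $p\notin L$, then $L$ is a monochromatic block of $X'$. If $L=L_j$, then its color is that of $p$, namely $\gamma$, and $L_j'$ is monochromatic because $q_j$ also has color $\gamma$. Both cases contradict the assumption.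
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:infinite}]
The Fano plane belongs to $\mathcal{X}$, so by Lemma~\ref{lem:grow} there is $X_k\in\mathcal{X}$ with $7+6k$ points for each $k\ge0$. By Lemma~\ref{lem:star}, $\mathcal{H}(X_k)$ is connected, $3$-uniform, $2$-regular and twin-free, hence nice, and by Lemma~\ref{lem:flags} it lies in $\mathfrak{B}^3$. It has one vertex for each flag, $3(7+6k)$ in all, so these hypergraphs are pairwise nonisomorphic.
\end{proof}

\section{Even directed cycles and the case $r\ge4$}\label{sec:even}

By Lemma~\ref{lem:reduce}, the first assertion of Theorem~\ref{thm:degtwo} follows from the proposition below. The second then follows with Theorem~\ref{thm:four}, proved in the next section.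

\begin{proposition}\label{prop:nbhd}
If $r\ge4$, the vertices of every $r$-regular graph $G$ have a $2$-coloring in which no neighborhood is monochromatic.
\end{proposition}

We recall the tools. A \emph{digraph} has no loops and at most one arc $x\to y$ for each ordered pair of vertices; two opposite arcs $x\to y\to x$ form a directed cycle of length $2$. It is \emph{strongly connected} if every vertex can be reached from every other by a directed path, and its \emph{weak components} are the components of the graph obtained by forgetting directions.

\begin{theorem}[Thomassen~\cite{Th}]\label{thm:thomassen}
If each arc of a strongly connected digraph of minimum indegree and outdegree at least $3$ is assigned weight $0$ or $1$, then there is a directed cycle of even total weight.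
\end{theorem}

We use it with all weights equal to $1$: such a digraph contains a directed cycle of even length.

\begin{lemma}\label{lem:balanced}
If every vertex of a digraph $D$ has indegree equal to its outdegree, then every weak component of $D$ is strongly connected.
\end{lemma}

\begin{proof}
Let $x$ be a vertex and $R$ the set of vertices that can be reached from $x$, including $x$. Every arc with tail in $R$ has its head in $R$. Summing degrees over $R$ shows that the arcs with head in $R$ are as many as the arcs with tail in $R$, so these two sets of arcs coincide. No arc joins $R$ to its complement, and $R$ is the whole weak component of $x$.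
\end{proof}

We also use that an $r$-regular bipartite graph with $r\ge 1$ has a perfect matching. Indeed, a set $U$ on one side sends $r|U|$ edges into its set of neighbors, which receives $r$ edges per vertex, so $U$ has at least $|U|$ neighbors; Hall's theorem gives a matching that covers this side, and the two sides have equal size.

The difficulty in Proposition~\ref{prop:nbhd} is that there are as many constraints as vertices to be colored, and each vertex occurs in $r$ constraints. We therefore reserve for each neighborhood $N_G(x)$ one vertex $m(x)$ of its own. If some other vertex of $N_G(x)$ has already been colored, the opposite color on $m(x)$ takes care of $x$. This propagates a partial coloring, and only the start of the process is a problem. A digraph records the order in which propagation is possible.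

\begin{proof}[Proof of Proposition~\ref{prop:nbhd}]
Write $V=V(G)$ and $N(x)=N_G(x)$.

\emph{The digraph.} The bipartite graph on two copies of $V$, in which $x$ on the left is joined to $z$ on the right when $z\in N(x)$, is $r$-regular. A perfect matching in it is a bijection $m\colon V\to V$ with $m(x)\in N(x)$ for all $x$. Let $D$ be the digraph on $V$ with an arc $x\to y$ if and only if $y\neq x$ and $m(y)\in N(x)$. Since $m$ is a bijection,
\begin{equation}\label{eq:closed}
N(x)=\{m(x)\}\cup\{m(y):x\to y\},
\end{equation}
and $x$ has outdegree $r-1$. The vertices $x$ with $m(y)\in N(x)$ are the $r$ neighbors of $m(y)$, and $y$ is one of them, so $y$ has indegree $r-1$.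

\emph{Reformulation.} A map $c\colon V\to\{1,2\}$ defines a $2$-coloring of $V(G)$ in which $m(x)$ receives the color $c(x)$. By~\eqref{eq:closed}, $N(x)$ is not monochromatic if and only if
\begin{equation}\label{eq:good}
\text{there is an arc } x\to y \text{ with } c(y)\neq c(x).
\end{equation}
We must find $c$ such that~\eqref{eq:good} holds for every $x$. Even cycles are forced on us here: if such a $c$ exists, then following arcs as in~\eqref{eq:good} from any starting vertex eventually closes a directed cycle along which $c$ alternates. Conversely, one even cycle in each weak component is enough, as we now show.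

\emph{The coloring.} Let $D_0$ be a weak component of $D$. All its indegrees and outdegrees are $r-1\ge3$, and it is strongly connected by Lemma~\ref{lem:balanced}. By Theorem~\ref{thm:thomassen} it contains a directed cycle $x_1\to x_2\to\dots\to x_{2k}\to x_1$ of even length. Put $c(x_j)=1$ for odd $j$ and $c(x_j)=2$ for even $j$; then~\eqref{eq:good} holds on the cycle. For each vertex $x$ of $D_0$ let $d(x)$ be the length of a shortest directed path from $x$ to the cycle, which is finite by strong connectivity. Treat the vertices with $d(x)\ge1$ in order of increasing $d$. Such an $x$ has an arc $x\to y$ with $d(y)=d(x)-1$, the value $c(y)$ is already defined, and we put $c(x)=3-c(y)$. Doing this in every weak component gives~\eqref{eq:good} for all $x\in V$.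
\end{proof}

\begin{remark}\label{rem:small}
The hypothesis $r\ge4$ enters only through Theorem~\ref{thm:thomassen}; for $r=2$ and $r=3$ the digraph $D$ is still defined, and the coloring exists if and only if every weak component has an even cycle. For $G=C_n$ on the vertex set $\mathbb{Z}/n\mathbb{Z}$ and $m(i)=i+1$, the arcs of $D$ are $i\to i-2$, and the components are directed cycles of length $n/\gcd(n,2)$. Since $C_n^*$ is again an $n$-cycle, this recovers Example~\ref{ex:cycle}. For the incidence graph of the Fano plane all indegrees and outdegrees of $D$ are $2$, and by Theorem~\ref{thm:three} some component has no even cycle.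
\end{remark}

\section{Four prisms: the case $r=4$}\label{sec:prism}

For $r=4$ a counterexample needs vertices of degree $3$, and now sums of weights matter. We start from the triangle $C_3$ with corners $a,b,c$ and opposite sides $A,B,C$, which needs three weights by Example~\ref{ex:cycle}. Doubling each corner gives a $4$-uniform hypergraph with edges $A=\{b,b',c,c'\}$, $B=\{a,a',c,c'\}$, $C=\{a,a',b,b'\}$ that still needs three weights but has three pairs of twins. We separate the twins by two new edges, $F\supset\{a,b,c\}$ and $F'\supset\{a',b',c'\}$. If $w(F)=w(F')$, all six colors are shifted by the same amount, the separation is invisible, and two weights fail as before. So a proper weighting with values in $\{\alpha,\beta\}$ must have $w(F)\neq w(F')$. This escape has a price: with only two values, it forces $w(F)+w(F')=\alpha+\beta$. The edges $F$ and $F'$ each lack a fourth vertex; we give them a common one, $y$, which reads off this sum. One more edge, through four such vertices $y$, is then monochromatic.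

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw (90:1.1)--(210:1.1)--(330:1.1)--cycle;
\draw (90:3)--(210:3)--(330:3)--cycle;
\draw (90:1.1)--(90:3) (210:1.1)--(210:3) (330:1.1)--(330:3);
\foreach \t/\s/\l in {90/1.1/a, 210/1.1/b, 330/1.1/c, 90/3/a', 210/3/b', 330/3/c'}
  \node[circle,draw,fill=white,inner sep=1pt,minimum size=5mm] at (\t:\s) {$\l$};
\node at (270:1.03) {$A$};
\node at (30:1.03) {$B$};
\node at (150:1.03) {$C$};
\node at (0,0) {$F$};
\node at (30:2.1) {$F'$};
\end{tikzpicture}
\caption{One of the four prisms of the $4$-uniform hypergraph $\mathcal{H}_4$, drawn as a plane graph. The hyperedges $A$, $B$, $C$ are the vertex sets of the three quadrilateral faces. The hyperedges $F$ and $F'$ are the vertex sets of the inner triangle and of the outer triangle, each together with a seventh vertex $y$ that is not drawn. The vertices $y$ of the four prisms form one further hyperedge $Z$.}\label{fig:prism}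
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:four}]
For $i=1,2,3,4$ take seven vertices $a_i,b_i,c_i,a_i',b_i',c_i',y_i$ and five edges
\begin{gather*}
A_i=\{b_i,b_i',c_i,c_i'\},\qquad B_i=\{a_i,a_i',c_i,c_i'\},\qquad C_i=\{a_i,a_i',b_i,b_i'\},\\
F_i=\{a_i,b_i,c_i,y_i\},\qquad F_i'=\{a_i',b_i',c_i',y_i\},
\end{gather*}
and add the edge $Z=\{y_1,y_2,y_3,y_4\}$; see Figure~\ref{fig:prism}. This defines a $4$-uniform hypergraph $\mathcal{H}_4$ with $28$ vertices and $21$ edges. With the index $i$ suppressed, the sets $S_v$ are
\[
\begin{array}{llll}
S_a=\{B,C,F\}, & S_b=\{A,C,F\}, & S_c=\{A,B,F\}, & S_y=\{F,F',Z\},\\[2pt]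
S_{a'}=\{B,C,F'\}, & S_{b'}=\{A,C,F'\}, & S_{c'}=\{A,B,F'\}. &
\end{array}
\]
So $\mathcal{H}_4$ is $3$-regular. These seven sets are distinct, and each contains $F_i$ or $F_i'$ and no edge with another index, so sets with different indices are distinct too. Thus $\mathcal{H}_4$ is twin-free, and nice by Lemma~\ref{lem:nice}. It is connected, because every vertex with index $i$ lies in $F_i$ or $F_i'$, and both of these meet $Z$.

For any weighting $w$ put $s_i=w(A_i)+w(B_i)+w(C_i)$. Suppressing $i$ again,
\begin{equation}\label{eq:prism}
\sigma(a)=s-w(A)+w(F),\quad \sigma(b)=s-w(B)+w(F),\quad \sigma(c)=s-w(C)+w(F),
\end{equation}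
and the colors of $a',b',c'$ are given by the same formulas with $F'$ in place of $F$.

\emph{Lower bound.} Let $w$ take values in $\{\alpha,\beta\}$ with $\alpha\neq\beta$ real. Suppose first that $w(F_i)=w(F_i')$ for some $i$, which we suppress. Then $\sigma(a)=\sigma(a')$, $\sigma(b)=\sigma(b')$ and $\sigma(c)=\sigma(c')$. Two of the three weights $w(A),w(B),w(C)$ are equal. By~\eqref{eq:prism}, if $w(B)=w(C)$ then $\sigma(b)=\sigma(c)$ and $A$ is monochromatic; if $w(A)=w(C)$ then $\sigma(a)=\sigma(c)$ and $B$ is monochromatic; if $w(A)=w(B)$ then $\sigma(a)=\sigma(b)$ and $C$ is monochromatic. In the remaining case $w(F_i)\neq w(F_i')$ for all $i$. Then $\sigma(y_i)=\alpha+\beta+w(Z)$ for $i=1,\dots,4$, and $Z$ is monochromatic. So $w$ is not proper, and $\chi^e(\mathcal{H}_4)\ge3$.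

\emph{Upper bound.} Put $w(A_i)=1$, $w(B_i)=2$, $w(C_i)=3$ for all $i$, put $w(F_1')=2$, and give every other edge weight $1$. By~\eqref{eq:prism} with $s_i=6$, the vertices $a_i,b_i,c_i$ have the distinct colors $5+w(F_i)$, $4+w(F_i)$, $3+w(F_i)$, and each of $A_i,B_i,C_i,F_i$ contains two of these vertices. The edge $F_i'$ contains $a_i'$ and $b_i'$, of colors $5+w(F_i')$ and $4+w(F_i')$. Finally $\sigma(y_1)=1+2+1=4$ and $\sigma(y_2)=1+1+1=3$, so $Z$ is not monochromatic. Hence $\chi^e(\mathcal{H}_4)=3$.
\end{proof}

\section{Bounded degree and large $r$}\label{sec:lll}

We choose the weights at random and apply the symmetric Lov\'asz Local Lemma (Erd\H{o}s and Lov\'asz, 1975) in Spencer's form.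

\begin{lemma}[Local Lemma]\label{lem:local}
Let $B_1,\dots,B_n$ be events, each of probability at most $p$, such that each $B_i$ is mutually independent of all the other events except at most $D$ of them. If $\mathrm{e}\,p\,(D+1)\le1$, then with positive probability none of the events occurs.
\end{lemma}

Bounded degree makes $D$ polynomial in $r$. The difficulty is the bound on $p$, because the $r-1$ equations that make an edge monochromatic need not be independent. In $\mathcal{H}_4$ the colors in $A=\{b,b',c,c'\}$, after the common term $w(A)$ is removed, are
\[
w(C)+w(F),\qquad w(C)+w(F'),\qquad w(B)+w(F),\qquad w(B)+w(F').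
\]
They coincide if and only if $w(B)=w(C)$ and $w(F)=w(F')$. These are two conditions rather than three, and the probability is $1/4$ rather than $1/8$. What counts is the rank of the system. We bound it from below by observing that a space of small dimension cannot hold many distinct $0/1$ vectors with few ones. One fact of linear algebra serves both to bound the rank and to turn rank into probability.

\begin{lemma}\label{lem:coordinates}
Let $W\subseteq\mathbb{R}^n$ be a linear subspace of dimension $d$. There is a set $J$ of $d$ coordinates such that the projection $W\to\mathbb{R}^J$ is injective. Consequently $W$ contains at most $2^d$ points of $\{1,2\}^n$, and a uniformly random point of $\{1,2\}^n$ lies in $W$ with probability at most $2^{-(n-d)}$.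
\end{lemma}

\begin{proof}
The $d\times n$ matrix whose rows form a basis of $W$ has rank $d$, so some set $J$ of $d$ columns forms an invertible matrix, and a vector of $W$ is determined by its coordinates in $J$. The points of $W\cap\{1,2\}^n$ thus have distinct projections in $\{1,2\}^J$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lll}]
Let $\mathcal{H}$ be twin-free and $r$-uniform with maximum degree at most $\Delta$. Choose the weights of the edges independently and uniformly from $\{1,2\}$, and let $B_e$ be the event that the edge $e$ is monochromatic. Let $N(e)$ be the set of edges $f\neq e$ that meet $e$. Each vertex of $e$ lies in at most $\Delta-1$ other edges, so $|N(e)|\le r(\Delta-1)$. Also $N(e)\neq\emptyset$, since otherwise all vertices of $e$ would have $S_v=\{e\}$ and be twins.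

\emph{The event $B_e$ as a linear condition.} Fix $e$ and put $n=|N(e)|$. For $v\in e$ let $t_v\in\{0,1\}^{N(e)}$ be the indicator vector of $S_v\setminus\{e\}$; it has at most $\Delta-1$ ones. Since $e\in S_v$ for all $v\in e$, the vector $t_v$ determines $S_v$, so twin-freeness says that the $r$ vectors $t_v$ are distinct. Let $\mathbf{w}=(w(f))_{f\in N(e)}$. Then $\sigma(v)=w(e)+\langle t_v,\mathbf{w}\rangle$ for $v\in e$. Let $T\subseteq\mathbb{R}^{N(e)}$ be the span of the differences $t_u-t_v$ with $u,v\in e$, and let $K=\dim T$. The event $B_e$ occurs if and only if $\mathbf{w}\in T^\perp$. In particular it is determined by the weights on $N(e)$, and since $\dim T^\perp=n-K$, Lemma~\ref{lem:coordinates} gives $\Pr(B_e)\le2^{-K}$.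

\emph{The rank $K$.} By Lemma~\ref{lem:coordinates} there is a set $J$ of $K$ coordinates on which $T$ projects injectively. If $t_u$ and $t_v$ agree on $J$, then $t_u-t_v\in T$ projects to zero, so $t_u=t_v$ and $u=v$. The restrictions of the $t_v$ to $J$ are therefore the indicator vectors of $r$ distinct subsets of $J$, each of size at most $\Delta-1$. Such a subset can be listed as a sequence of length $\Delta-1$ with entries in $J\cup\{*\}$, padded with the dummy symbol $*$, and the sequence determines the subset. Hence $r\le(K+1)^{\Delta-1}$, that is, $K\ge r^{1/(\Delta-1)}-1$, and
\[
\Pr(B_e)\le p:=2^{\,1-r^{1/(\Delta-1)}}.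
\]

\emph{Dependencies.} The events $B_{e'}$ with $N(e')\cap N(e)=\emptyset$ are determined by weights outside $N(e)$, so $B_e$ is mutually independent of them. If $f\in N(e)\cap N(e')$, then $f$ meets $e'$ and $f\ne e'$, so $e'\in N(f)$. There are at most $r(\Delta-1)$ choices for $f$ and then at most $r(\Delta-1)$ choices for $e'$, so at most $r^2(\Delta-1)^2$ edges $e'$ satisfy $N(e')\cap N(e)\neq\emptyset$. One of them is $e$ itself, because $N(e)\neq\emptyset$. We may therefore take $D+1=r^2(\Delta-1)^2$ in Lemma~\ref{lem:local}.

The condition $\mathrm{e}\,p\,(D+1)\le1$ reads $2\mathrm{e}\,r^2(\Delta-1)^2\le2^{\,r^{1/(\Delta-1)}}$, which is~\eqref{eq:lllhyp}. With positive probability no edge is monochromatic, so $\chi^e(\mathcal{H})\le2$.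

For the last assertion put $s=r^{1/(\Delta-1)}$, which tends to infinity with $r$. Inequality~\eqref{eq:lllhyp} becomes $2^s\ge2\mathrm{e}(\Delta-1)^2s^{2(\Delta-1)}$, and this holds for large $s$.
\end{proof}

\begin{remark}\label{rem:compare}
For $\Delta=2$ the bound $p=2^{1-r}$ is exact on star hypergraphs, where $B_e$ says that $r$ independent weights agree. Inequality~\eqref{eq:lllhyp} then reads $2^r/r^2\ge2\mathrm{e}$. The left side increases for $r\ge3$, and $2^8/8^2=4<2\mathrm{e}<6<2^9/9^2$, so the inequality holds exactly for $r\ge9$. The cases $4\le r\le8$ of Theorem~\ref{thm:degtwo} are thus not covered by Theorem~\ref{thm:lll}.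
\end{remark}

\begin{thebibliography}{9}

\bibitem{DM}
Akbar Davoodi and Leila Maherani,
\emph{On the total versions of 1-2-3-conjecture for graphs and hypergraphs},
arXiv:2204.13936 (2022).

\bibitem{Th}
Thomassen,
\emph{The even cycle problem for directed graphs},
J. Amer. Math. Soc. 5 (1992), 217--229.

\end{thebibliography}
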